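# A parabolic unimodular map on which simple random walk misses an infinite region

## An infinite unvisited component at average curvature zero

**Theorem 1.** There is an infinite, simply connected, unimodular random rooted map $(M,\rho)$ with $\mathbb E[\deg\rho]=\tfrac92$, all faces finite and $\mathbb E[\kappa(\rho)]=0$, such that almost surely the complement of the trace of simple random walk from $\rho$ has an infinite component.

Here $\kappa(\rho)$ is the curvature at the root, defined below. The walk steps along a uniformly chosen edge at its current vertex, so parallel edges count with multiplicity. The trace of the walk $\langle X_n\rangle_{n\ge0}$ is the vertex set $\{X_n:n\ge0\}$. Its complement is the subgraph of $M$ induced by the vertices that are never visited.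

The theorem answers a question posed as open by Omer Angel, Tom Hutchcroft, Asaf Nachmias and Gourab Ray in "Hyperbolic and Parabolic Unimodular Random Maps", arXiv:1612.08693 (2016). The question reads: if a random planar map is homogeneous in the statistical sense, has finite expected degree, and is flat on average, does simple random walk cut the map into finite pieces only? The answer is no.

## Unimodularity, average curvature, and what the theorem asserts

A **map** is a connected, locally finite graph (loops and multiple edges allowed) properly embedded in an oriented surface, considered up to orientation-preserving homeomorphism. Properly embedded means that a compact subset of the surface meets only finitely many vertices and edges. The map is **simply connected** if the surface is. The **faces** are the connected components of the complement of the embedded graph. The **degree** $\deg f$ of a face is the number of edges in its boundary walk, counted with multiplicity, possibly infinite.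

**Definition (unimodular).** A random rooted map $(M,\rho)$ is unimodular if for every nonnegative measurable function $F$ on isomorphism classes of doubly-rooted maps,
$$\mathbb E\Big[\sum_{v} F(M,\rho,v)\Big]=\mathbb E\Big[\sum_{v} F(M,v,\rho)\Big], \tag{1}$$
where both sums run over the vertices $v$ of $M$. Read $F(M,u,v)$ as the mass that $u$ sends to $v$. The identity (1), the mass-transport principle, says that the root sends out on average as much as it receives.

For example, a finite map $M$ with uniform root is unimodular: both sides equal $|V|^{-1}\sum_{u,v}F(M,u,v)$. The path with three vertices, always rooted at its middle vertex, is not. Let each end send mass $1$ to the middle and nothing else be sent: the root sends $0$ and receives $2$. The square lattice rooted at the origin is unimodular, since $(\mathbb Z^2,0,v)$ and $(\mathbb Z^2,-v,0)$ are isomorphic by a translation, so the two sums have the same terms.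

**Definition (curvature).** For an infinite, simply connected unimodular $(M,\rho)$ with $\mathbb E[\deg\rho]<\infty$, the curvature of a vertex $v$ is
$$\kappa(v)=2\pi-\sum_{f\perp v}\frac{\deg f-2}{\deg f}\,\pi . \tag{2}$$
The sum runs over the face corners at $v$, so a face counts once for each corner it has at $v$. A face of infinite degree contributes $\pi$. The map is **parabolic** if $\mathbb E[\kappa(\rho)]=0$ and **hyperbolic** if $\mathbb E[\kappa(\rho)]<0$.

The term $\frac{d-2}{d}\pi$ is the angle of a regular Euclidean $d$-gon, so $\kappa(v)$ is the missing angle at $v$. On the square lattice $\kappa=2\pi-4\cdot\frac\pi2=0$: parabolic. On the $3$-regular tree all faces are infinite and $\kappa=2\pi-3\pi=-\pi$: hyperbolic. A face of degree $2$ (a digon between parallel edges) contributes $0$, so doubling an edge does not change the curvature.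

**Definition (local limit).** Finite maps $M_n$ with uniform roots $\rho_n$ converge locally (in the Benjamini–Schramm sense) to $(M,\rho)$ if for each $r$ the law of the ball of radius $r$ about $\rho_n$, as a rooted map, converges to that about $\rho$. For example, in the complete binary tree of depth $n$, a uniform vertex has height $k$ above the leaves with probability tending to $2^{-k-1}$, and the top of the tree recedes to infinity. The limit is the *canopy tree*: a vertex of random height, with a single infinite upward path, each vertex of that path carrying finite binary trees below it.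

**The question, precisely.** Let $(M,\rho)$ be a parabolic unimodular random rooted map with $\mathbb E[\deg\rho]<\infty$, and walk from $\rho$. Is every component of the complement of the trace finite almost surely? Theorem 1 says no. The construction also gives much stronger examples.

**Theorem 2 (stronger version).** Let $\psi:[1,\infty)\to[1,\infty)$ be nondecreasing with $\sum_{j\ge1}\frac1{j\psi(j)}<\infty$, for instance $\psi(t)=(1+\log t)^{1+\delta}$ with $\delta>0$. Then the map in the counterexample (again infinite, simply connected, unimodular, with $\mathbb E[\deg\rho]<\infty$, all faces finite and $\mathbb E[\kappa(\rho)]=0$) can be chosen so that moreover: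

1. its underlying graph is simple (no loops, no multiple edges), and it is a local (Benjamini–Schramm) limit of finite planar simple maps with uniform root;
2. $\mathbb P(\deg\rho\ge t)\le C\exp(-c\,t/\psi(t))$ for all $t\ge1$, with constants $c,C>0$. In particular $\mathbb E[\deg(\rho)^p]<\infty$ for all $p$, and one can have $\mathbb E[\exp(\deg(\rho)^\alpha)]<\infty$ for all $\alpha<1$;
3. almost surely, for simple random walk started from every vertex, the complement of the trace has exactly one infinite component.

For comparison, Gurel-Gurevich and Nachmias (*Recurrence of planar graph limits*, Ann. of Math. 177 (2013), Theorem 1.1) show that a distributional limit of finite planar graphs whose root degree has an exponential tail is a.s. recurrent. Then the trace is all of $V(M)$ and the complement is empty. So among local limits of finite simple planar maps the answer is "yes" if $\mathbb P(\deg\rho\ge t)\le Ce^{-ct}$, and by Theorem 2 it is in general "no" as soon as the tail is only required to be $\exp(-ct/(\log t)^{1+\delta})$. Tails between these two conditions are not treated here.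

## Recurrent lattices and a single canopy tree

On the square lattice the walk is recurrent, so it visits everything and the complement is empty. More generally, only transient maps can answer the question negatively. On the hyperbolic $3$-regular tree a negative behavior is easy: after the first step the walk returns to $\rho$ with probability $\frac12$, so with positive probability it never returns and two whole branches at $\rho$ stay unvisited. We want this behavior at curvature zero.

A sensible first attempt is to take a flat tree and make it transient with parallel edges. Let $U_0$ be a single vertex. Let $U_{n+1}$ consist of three copies of $U_n$ and a new top vertex $u_{n+1}$, joined to the top of each copy by $c_n=2^n$ parallel edges. Let $T$ be the increasing union of the $U_n$, where $U_n$ sits in $U_{n+1}$ as a uniformly chosen one of the three copies. It embeds properly in a plane: draw $U_n$ in a closed disc $B_n$ with $u_n$ on its boundary, put three disjoint copies of $B_n$ in the interior of $B_{n+1}$, and draw the new bundles between them. Let $x_0$ be the vertex of $U_0$. Root $T$ at $u_K$, with $u_0=x_0$, where $\mathbb P(K=k)=\frac23 3^{-k}$;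 the computation of Lemma 3 and Proposition 4 below, with $\{u_k\}$ in place of $W_k$, shows that this is unimodular.

*Parabolic.* Digon corners contribute $0$ and all other corners lie in infinite faces, so $\kappa(v)=2\pi-\pi\cdot(\text{number of bundles at }v)$. A leaf has one bundle, any other vertex has four, and the average is $\frac23\big(1+4\sum_{k\ge1}3^{-k}\big)=\frac23(1+2)=2$. So $\mathbb E[\kappa(\rho)]=0$. The expected degree is $\frac23\big(1+\sum_{k\ge1}3^{-k}(3\cdot2^{k-1}+2^k)\big)=\frac23(1+5)=4$.

*Transient.* The unit flow from $x_0$ up the spine $u_0,u_1,u_2,\dots$, split equally in each bundle, has energy $\sum_k 1/c_k=2<\infty$. A finite-energy unit flow to infinity implies transience; the proof is inside Lemma 6 below.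

*Where it stops.* The only vertex of $U_n$ with a neighbor outside $U_n$ is $u_n$. The transient walk leaves every finite set, so it visits $u_n$ for every $n$ such that it starts in $U_n$. An infinite connected set of unvisited vertices that meets $U_n$ must also leave it, hence contains $u_n$. This is a contradiction, so every component of the complement is finite. The walk and the unvisited set compete for the same single gate.

## Two gates for every finite piece

The remedy is to give each finite piece two gates to the outside, an upper gate $u_n$ and a lower gate $l_n$. The walk should leave through the upper gates, and the lower gates should form an infinite path that it visits only finitely often. One gets two gates by gluing two canopy trees along their leaves, one growing upward and one growing downward.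

Gluing a tree to its own mirror image does not achieve this. The up–down reflection then fixes $x_0$ and swaps $u_n$ with $l_n$ for all $n\geq 1$. If the walk from $x_0$ is recurrent, it visits every $l_n$. If it is transient, it leaves every piece, through $u_n$ or $l_n$, so a.s. it visits infinitely many $u_n$ or infinitely many $l_n$; by symmetry it visits infinitely many $l_n$ with probability at least $\frac12$. So the trees must be unlike: strong edges (large bundles) above, weak edges below. The proof has to show that this imbalance makes $\mathbb P(\text{the walk hits }l_n)$ summable.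

There are two demands on the bundle sizes $c_k$. Finite expected degree needs $\sum_k3^{-k}c_k<\infty$, because vertices at height $k$ have frequency of order $3^{-k}$. Transience along the upper spine will come from $\sum_k1/c_k<\infty$. There is plenty of room between them, for example $c_k=2^k$.

## The glued trees $D_n$ and the plane map $M_\omega$

The parameters are integers $c_k\ge1$ and $\ell_k\ge1$ ($k\ge0$), both sequences nondecreasing, and $s\in\{1,2\}$, with
$$\sum_k 3^{-k}(c_k+\ell_k)<\infty,\qquad \sum_k \frac1{c_k}<\infty. \tag{3}$$
For Theorem 1 we shall take $c_k=2^k$, $\ell_k=1$, $s=1$. The number $s$ is there only to make the graph simple ($s=2$), and $\ell_k$ lengthens, hence weakens, the lower tree.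

**Finite maps.** $D_0$ is a single vertex $u_0=l_0$. Given $D_n$ with top vertex $u_n$ and bottom vertex $l_n$, form $D_{n+1}$: take three copies of $D_n$ side by side, numbered $0,1,2$ from left to right, and add new vertices $u_{n+1}$ above and $l_{n+1}$ below. Join $u_{n+1}$ to the top vertex of each copy by a bundle of $c_n$ parallel paths of length $s$. Join $l_{n+1}$ to the bottom vertex of each copy by one path of length $\ell_n$. Use the obvious plane drawing, with the paths of a bundle consecutive. Let $L_n$ be the set of the $3^n$ copies of $D_0$ in $D_n$, called *leaves*.

*By hand, with the parameters of Theorem 1.* $D_1$ has three leaves, each joined to $u_1$ and to $l_1$ by one edge: $5$ vertices, $6$ edges, $2$ bounded faces, outer boundary of length $4$. $D_2$ has $3\cdot5+2=17$ vertices and $3\cdot 6+3\cdot2+3=27$ edges. Its bounded faces number $3\cdot2$ from the copies, $3$ digons in the new bundles, and $2$ between neighboring copies, in total $11$. Indeed $5-6+2=1$ and $17-27+11=1$.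

**Discs.** For $n\ge1$, $D_n$ together with its bounded faces is a closed disc $\Delta_n$, bounded by a simple cycle through $u_n$ and $l_n$ of length $2\sum_{k<n}(s+\ell_k)$. By induction: the left half of the boundary of $\Delta_{n+1}$ runs from $u_{n+1}$ along the leftmost path of the first bundle ($s$ edges), then along the left side of copy $0$, then along the path to $l_{n+1}$ ($\ell_n$ edges). The right half is the mirror image along copy $2$. The faces of $D_{n+1}$ not inside a copy are those between consecutive paths of a bundle (degree $2s$) and the two between neighboring copies (each bounded by a simple cycle). In particular copy $1$ of $\Delta_n$ does not meet the boundary cycle: it lies in the interior of $\Delta_{n+1}$ (with $\Delta_0=D_0$ this also holds for $n=0$).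

**Infinite map.** For $\omega=(\omega_1,\omega_2,\dots)\in\{0,1,2\}^{\mathbb N}$ let $M_\omega=\bigcup_nD_n$, where $D_n\subset D_{n+1}$ is the copy numbered $\omega_{n+1}$. From now on $D_n,\Delta_n,u_n,l_n,L_n$ denote these objects inside $M_\omega$, and $x_0=u_0=l_0$ is the vertex of $D_0$. We use constantly:

> (4) The only edges between $V(D_n)$ and its complement are the first edges of the $c_n$ paths from $u_n$ to $u_{n+1}$ and the first edge of the path from $l_n$ to $l_{n+1}$.

The graph $M_\omega$ is connected, infinite and locally finite. Let $\omega$ be i.i.d. uniform, so a.s. $\omega_n=1$ infinitely often. We check that then $M_\omega$ is a simply connected map with finite faces.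

- *Surface.* Each time $\omega_{n+1}=1$ we have $\Delta_n\subset\operatorname{int}\Delta_{n+1}$. So $S=\bigcup_n\Delta_n=\bigcup_n\operatorname{int}\Delta_n$ is an increasing union of open discs. It is an oriented surface, and it is simply connected because every loop, being compact, lies in one of the discs. Being also noncompact, it is homeomorphic to the plane.
- *Proper embedding.* Every compact subset of $S$ lies in some $\operatorname{int}\Delta_n$, and $M_\omega\cap\Delta_n=D_n$ is finite, because everything added later is drawn outside $\Delta_n$.
- *Faces.* A point of $S\setminus M_\omega$ lies in some $\operatorname{int}\Delta_n$, hence in a bounded face of $D_n$, which is still a face of $M_\omega$. So every face is a bounded face of some $D_n$ and has finite degree. There are no loops, so the degree is at least $2$.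
- *Simplicity for $s=2$.* The paths of a bundle have length $2$, each with its own midpoint. Each lower path joins two distinct vertices and is the only connection between them. So $M_\omega$ and all $D_n$ are simple.

**Root.** Let $W_0=\{x_0\}$. For $k\ge1$ let $W_k$ be the set of vertices of $D_k$ that lie in none of its three copies of $D_{k-1}$: the two vertices $u_k,l_k$ and the interior vertices of the new paths. Put $w_k=|W_k|$, so
$$w_0=1,\qquad w_k=2+3(\ell_{k-1}-1)+3c_{k-1}(s-1)\quad(k\ge1),\qquad Z=\sum_k3^{-k}w_k .$$
By (3), $Z<\infty$. Independently of $\omega$, choose $K$ with $\mathbb P(K=k)=3^{-k}w_k/Z$ and then $\rho$ uniform in $W_K$ (its position in the standard copy of $W_K$ being independent of $\omega$). Set $(M,\rho)=(M_\omega,\rho)$. Since $W_k\subset V(D_k)\setminus V(D_{k-1})$ for $k\ge 1$, we have $\rho\in V(D_n)$ exactly when $K\le n$.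

## Uniform position in $D_n$ and mass transport

The weights $3^{-k}w_k$ are chosen to make the following true.

**Lemma 3.** Let $x$ be a vertex of the standard map $D_n$. Conditionally on $(\omega_m)_{m>n}$, the probability that $\rho\in V(D_n)$ and $\rho$ is at position $x$ equals $3^{-n}/Z$.

*Proof.* The vertex $x$ arises in a unique way as an element of $W_k$, for some $k\le n$, in the copy of $D_k$ with some address $(a_{k+1},\dots,a_n)\in\{0,1,2\}^{n-k}$. In $M_\omega$ the distinguished copy of $D_k$ in $D_n$ has address $(\omega_{k+1},\dots,\omega_n)$. So $\rho$ is at $x$ exactly when $K=k$, the uniform choice in $W_k$ is the right element, and $(\omega_{k+1},\dots,\omega_n)=(a_{k+1},\dots,a_n)$. The probability is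
$$\frac{3^{-k}w_k}{Z}\cdot\frac1{w_k}\cdot3^{-(n-k)}=\frac{3^{-n}}Z .$$
Everything involved is independent of $(\omega_m)_{m>n}$. $\square$

**Proposition 4.** $(M,\rho)$ is unimodular, and it is the local limit of the finite planar maps $D_n$ with uniform root.

*Proof.* **Step 1: mass transport.** This step verifies (1) inside $D_n$ and lets $n\to\infty$. As a map, $M_\omega$ with its submap $D_n$ identified with the standard one is a function $M^{(n)}$ of $(\omega_m)_{m>n}$ only. By Lemma 3, for measurable $F\ge0$,
$$\mathbb E\Big[\mathbf 1_{\rho\in V(D_n)}\sum_{v\in V(D_n)}F(M,\rho,v)\Big]=\frac{3^{-n}}Z\,\mathbb E\Big[\sum_{x,y\in V(D_n)}F(M^{(n)},x,y)\Big].$$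
Applying Lemma 3 in the same way to $F(M,v,\rho)$ gives the same right side with the names of $x$ and $y$ exchanged, hence the same number. So
$$\mathbb E\Big[\mathbf 1_{\rho\in V(D_n)}\sum_{v\in V(D_n)}F(M,\rho,v)\Big]=\mathbb E\Big[\mathbf 1_{\rho\in V(D_n)}\sum_{v\in V(D_n)}F(M,v,\rho)\Big].$$
As $n\to\infty$, $V(D_n)\uparrow V(M)$, and monotone convergence gives (1).

**Step 2: local limit.** This step compares balls in $D_n$ and in $M$. By Lemma 3, conditionally on $\rho\in V(D_n)$, $(D_n,\rho)$ is $D_n$ with a uniform root. Also $\mathbb P(\rho\in V(D_n))=\mathbb P(K\le n)\to1$. Fix $r$. If $\rho\in V(D_n)$ is at distance more than $r+1$ from $u_n$ and $l_n$, then by (4) no path of length at most $r+1$ from $\rho$ leaves $D_n$, so the balls of radius $r$ about $\rho$ in $D_n$ and in $M$ agree. The $u_n$ are distinct, and so are the $l_n$, while the ball of radius $r+1$ in $M$ is finite; so a.s. this holds for all large $n$. Thus the law of the $r$-ball of $D_n$ about a uniform root differs in total variation from that of $(M,\rho)$ by at most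
$$\mathbb P(K>n)+\mathbb P(\text{the }r\text{-balls differ}\mid K\le n)\to0.$$
(If one also wants to see the faces at $\rho$: they are finite, and each is a bounded face of $D_n$ for all large $n$.) $\square$

## Expected degree and curvature by Euler's formula

**Proposition 5.** Under (3), $\mathbb E[\deg\rho]<\infty$ and $\mathbb E[\kappa(\rho)]=0$. For $c_k=2^k$, $\ell_k=1$, $s=1$ one has $\mathbb E[\deg\rho]=\frac92$.

*Proof.* **Step 1: degrees.** We list them and sum. We have $\deg x_0=c_0+1$, and for $k\ge1$, $\deg u_k=3c_{k-1}+c_k$ and $\deg l_k=4$; all other vertices of $W_k$ have degree $2$. Hence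
$$\mathbb E[\deg\rho]=\frac1Z\sum_k3^{-k}\sum_{v\in W_k}\deg v=\frac1Z\Big(c_0+1+\sum_{k\ge1}3^{-k}\big(3c_{k-1}+c_k+4+2(w_k-2)\big)\Big)<\infty$$
by (3). For the parameters of Theorem 1, $w_k=2$ for $k\ge1$, so $Z=1+2\cdot\frac12=2$, and $\deg u_k=3\cdot2^{k-1}+2^k=\frac52\,2^k$. Therefore
$$\mathbb E[\deg\rho]=\tfrac12\Big(2+\sum_{k\ge1}3^{-k}\big(\tfrac52\,2^k+4\big)\Big)=\tfrac12(2+5+2)=\tfrac92 .$$

**Step 2: integrability of $\kappa(\rho)$.** There are $\deg v$ corners at $v$, so (2) reads
$$\kappa(v)=2\pi-\pi\deg v+2\pi\sum_{f\perp v}\frac1{\deg f}. \tag{5}$$
All faces have degree at least $2$, so $2\pi-\pi\deg v\le\kappa(v)\le2\pi$. Thus $|\kappa(v)|\le2\pi+\pi\deg v$, and $\kappa(\rho)$ is integrable.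

**Step 3: total curvature of $D_n$.** This step sums (5) over $V(D_n)$ and shows that only boundary terms survive. Let $n\ge1$ and let $V_n,E_n,F_n$ be the numbers of vertices, edges and bounded faces of $D_n$. Euler's formula gives $V_n-E_n+F_n=1$. By (4),
$$\sum_{v\in V(D_n)}\deg_Mv=2E_n+c_n+1 .$$
A bounded face $f$ of $D_n$ is a face of $M$ and has all its $\deg f$ corners at vertices of $D_n$, so it contributes $1$ to the sum of $1/\deg f$ over corners. Hence
$$\sum_{v\in V(D_n)}\sum_{f\perp v}\frac1{\deg f}=F_n+r_n ,$$
where $r_n$ collects the corners outside $\Delta_n$. There is one such corner at each boundary vertex other than $u_n,l_n$; there are $c_n+1$ at $u_n$ and $2$ at $l_n$. So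
$$0\le r_n\le2\sum_{k<n}(s+\ell_k)+c_n+3. \tag{6}$$
Summing (5) and using $2V_n-2E_n+2F_n=2$,
$$\sum_{v\in V(D_n)}\kappa(v)=\pi\big(2V_n-2E_n-c_n-1+2F_n+2r_n\big)=\pi\big(1-c_n+2r_n\big).$$

**Step 4: the limit.** We average and let $n\to\infty$. By Lemma 3,
$$\mathbb E[\kappa(\rho);\rho\in V(D_n)]=\frac{3^{-n}\pi}{Z}\,\mathbb E\big[1-c_n+2r_n\big].$$
By (3), $3^{-n}c_n\to0$. Also $3^{-n}\sum_{k<n}\ell_k=\sum_{k<n}3^{-(n-k)}(3^{-k}\ell_k)\to0$, as the convolution of a summable sequence with one tending to $0$. With (6), the right side tends to $0$. The left side tends to $\mathbb E[\kappa(\rho)]$ by dominated convergence. $\square$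

*A check by densities.* For the parameters of Theorem 1, $V_n=3V_{n-1}+2$, $E_n=3E_{n-1}+3\cdot2^{n-1}+3$ and $F_n=3F_{n-1}+3(2^{n-1}-1)+2$. Dividing by $3^n$, these numbers tend to $2$, $\frac92$ and $\frac52$. Per vertex this is $\frac94$ edges (half of $\frac92$) and $\frac54$ faces, and $2-\frac92+2\cdot\frac54=0$.

## Green functions and flows up the strong tree

Fix any $\omega$ in this and the next two sections; only the graph matters. Let $G(x,y)$ be the expected number of visits to $y$ by the walk from $x$, possibly $+\infty$, and $g(x,y)=G(x,y)/\deg y$. A walk path $x=z_0,\dots,z_j=y$ has probability $\prod_{i<j}1/\deg z_i$, so $g(x,y)$ is the sum of $\prod_{i\le j}1/\deg z_i$ over all such paths (as sequences of edges). This is symmetric under reversal: $g(x,y)=g(y,x)$. We also use $G(x,y)=\mathbb P_x(\text{hit }y)\,G(y,y)$, the strong Markov property at the first visit.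

Let $\mu_n$ be the uniform measure on $L_n$, let $\varphi(y)=\sum_x\mu_n(x)g(x,y)$, and put
$$\varepsilon_n=s\Big(\sum_{k<n}\frac{3^{k-n}}{c_k}+\sum_{k\ge n}\frac1{c_k}\Big)\le s\sum_k\frac1{c_k}<\infty .$$

**Lemma 6.** $\sum_y\mu_n(y)\varphi(y)\le\varepsilon_n$. In particular (take $n=0$) $g(x_0,x_0)\le\varepsilon_0<\infty$, so the walk is transient.

*Proof.* **Step 1: a finite version.** To avoid infinite quantities, for $N>n$ let $g_N$ be defined as $g$ but counting only visits before the walk leaves $V(D_N)$, with $g_N(x,y)=0$ if $x$ or $y$ is outside $V(D_N)$; let $G_N(x,y)=g_N(x,y)\deg y$. Then $g_N$ is symmetric by the same path reversal. It is finite, since from every vertex of the finite set $V(D_N)$ the walk leaves within $|V(D_N)|$ steps with probability bounded below, so the exit time has a geometric tail. And $g_N\uparrow g$, since each finite path lies in some $D_N$. Let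
$$\varphi_N(y)=\sum_x\mu_n(x)g_N(x,y),\qquad m_N=\sum_y\mu_n(y)\varphi_N(y).$$

**Step 2: the divergence of $d\varphi_N$.** This step shows that $d\varphi_N$ is a flow with source $\mu_n$ inside $D_N$. For an oriented edge $e$ from $e^-$ to $e^+$ write $d\varphi_N(e)=\varphi_N(e^-)-\varphi_N(e^+)$. For $y\in V(D_N)$ the first-step equation is
$$G_N(y,x)=\mathbf 1_{x=y}+\frac1{\deg y}\sum_{e:e^-=y}G_N(e^+,x).$$
Multiplying by $\deg y/\deg x$ gives $\sum_{e:e^-=y}\big(g_N(y,x)-g_N(e^+,x)\big)=\mathbf 1_{x=y}$. Averaging over $x$ with weights $\mu_n$ and using symmetry,
$$\sum_{e:e^-=y}d\varphi_N(e)=\mu_n(y)\qquad(y\in V(D_N)). \tag{7}$$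

**Step 3: the energy of $d\varphi_N$.** For antisymmetric $\theta$ and finitely supported $h$, collecting the terms at each vertex gives summation by parts,
$$\sum_e\theta(e)\,dh(e)=\sum_yh(y)\sum_{e:e^-=y}\theta(e), \tag{8}$$
where the left sum runs over unoriented edges. Take $\theta=d\varphi_N$ and $h=\varphi_N$, which vanishes outside $V(D_N)$. By (7), $\sum_ed\varphi_N(e)^2=\sum_y\varphi_N(y)\mu_n(y)=m_N$.

**Step 4: comparison with any flow.** Let $\theta$ be antisymmetric with finite energy $\mathcal E(\theta)=\sum_e\theta(e)^2$ and $\sum_{e:e^-=y}\theta(e)=\mu_n(y)$ for every vertex $y$. By (8), $\sum_e\theta(e)\,d\varphi_N(e)=m_N$. Cauchy–Schwarz gives $m_N^2\le\mathcal E(\theta)\,m_N$. Since $m_N$ is finite, $m_N\le\mathcal E(\theta)$.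

**Step 5: a good flow.** The strong tree is used here. Let $\theta$ send mass $3^{-n}$ from each leaf of $L_n$ up the upper tree to $u_n$, and then unit flow along $u_n,u_{n+1},\dots$, split equally over the paths of each bundle. What enters each upper vertex from below leaves it upward, so the divergence is $\mu_n$. A bundle of $c_k$ paths of length $s$ carrying total flow $q$ has $sc_k$ edges with flow $q/c_k$ each, hence energy $sq^2/c_k$. For $k<n$, $D_n$ contains $3^{n-k}$ copies of $D_k$, each with $3^k$ leaves, so there are $3^{n-k}$ bundles from height $k$ to height $k+1$, each carrying $3^{k-n}$; together they cost $s\,3^{k-n}/c_k$. The bundle from $u_k$ to $u_{k+1}$, $k\ge n$, costs $s/c_k$. The total is $\mathcal E(\theta)=\varepsilon_n$.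

So $m_N\le\varepsilon_n$. Let $N\to\infty$; by monotone convergence $m_N\uparrow\sum_y\mu_n(y)\varphi(y)$. For $n=0$ the measure $\mu_0$ is the point mass at $x_0$, so $G(x_0,x_0)<\infty$. As $M_\omega$ is connected, the walk is transient. $\square$

## Hitting the lower gate $l_n$

A direct bound on the hitting probability would use only $g(x_0,x_0)\le\varepsilon_0$. Indeed $g(x_0,l_n)=g(l_n,x_0)=\mathbb P_{l_n}(\text{hit }x_0)\,g(x_0,x_0)\le\varepsilon_0$. The second half of the next proof gives $g(l_n,l_n)\ge\ell_{n-1}/4$. Together, $\mathbb P_{x_0}(\text{hit }l_n)\le4\varepsilon_0/\ell_{n-1}$. This is summable if $\sum_k 1/\ell_k<\infty$, but for $\ell_k=1$, $c_k=2^k$, $s=1$ it says $\mathbb P\le8$. It ignores that $l_n$ sees all $3^n$ leaves alike. Spreading the source over $L_n$ replaces $\varepsilon_0$ by $\varepsilon_n$, which in that case decays.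

**Lemma 7.** For $n\ge1$, $\ \mathbb P_{x_0}(\text{the walk hits }l_n)\le4\varepsilon_n/\ell_{n-1}$.

*Proof.* **Step 1: symmetry.** We show that $x_0$ may be replaced by a uniform leaf of $L_n$. A copy of $D_k$ inside $D_n$ ($1\le k\le n$) is joined to the rest of $M_\omega$ only at its top and bottom vertices. So permuting its three copies of $D_{k-1}$, together with their bundles and lower paths, is a graph automorphism of $M_\omega$ that fixes $u_n$, $l_n$ and everything outside $D_n$. These automorphisms act transitively on $L_n$: the permutations at height $n,n-1,\dots,1$ change the successive coordinates of a leaf's address at will. They preserve $g$, so $g(x,l_n)$ is the same for all $x\in L_n$, and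
$$g(x_0,l_n)=\varphi(l_n).$$
Likewise $\varphi$ is constant on $L_n$: for an automorphism $\gamma$ in the generated group, $\varphi(\gamma y)=\sum_x\mu_n(x)g(\gamma^{-1}x,y)=\varphi(y)$. Call this value $m$. By Lemma 6, $m=\sum_y\mu_n(y)\varphi(y)\le\varepsilon_n$.

**Step 2: $\varphi\le m$ everywhere.** This transfers the bound from the leaves to $l_n$. All leaves have degree $c_0+1$, so by symmetry of $g$,
$$\varphi(y)=3^{-n}\sum_{x\in L_n}g(y,x)=\frac1{3^n(c_0+1)}\,\mathbb E_y[\#\text{visits to }L_n].$$
By the strong Markov property at the first visit to $L_n$, $\varphi(y)=\mathbb P_y(\text{hit }L_n)\,m\le m$. Hence $g(x_0,l_n)=\varphi(l_n)\le\varepsilon_n$.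

**Step 3: $g(l_n,l_n)$ is not small.** The weakness of the lower tree enters here. Let $p$ be the probability that the walk from $l_n$ never returns to $l_n$; by transience $p>0$, and $g(l_n,l_n)=1/(p\deg l_n)$. Four paths emanate from $l_n$, three of length $\ell_{n-1}$ and one of length $\ell_n$; their interior vertices have degree $2$. A walk that enters one of these paths a.s. does not stay in its interior forever, so to avoid returning it must reach the far end first. By gambler's ruin this has probability $1/\ell$ on a path of length $\ell$. Each path is chosen with probability $\frac14$, so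
$$p\deg l_n=4p\le\frac3{\ell_{n-1}}+\frac1{\ell_n}\le\frac4{\ell_{n-1}},$$
since $\ell_n\ge\ell_{n-1}$. Thus $g(l_n,l_n)\ge\ell_{n-1}/4$.

**Step 4: the ratio.** Finally
$$\mathbb P_{x_0}(\text{hit }l_n)=\frac{G(x_0,l_n)}{G(l_n,l_n)}=\frac{g(x_0,l_n)}{g(l_n,l_n)}\le\frac{4\varepsilon_n}{\ell_{n-1}}.\qquad\square$$

## The unvisited ray and its uniqueness

**Proposition 8.** Assume (3) and $\sum_{n\ge1}\varepsilon_n/\ell_{n-1}<\infty$. Then for every $\omega$ and every starting vertex $x$, a.s. the complement of the trace has exactly one infinite component.

*Proof.* **Step 1: finitely many lower gates are visited, from any start.** Let $A$ be the event that $l_n$ is visited for infinitely many $n$. By Lemma 7 and Borel–Cantelli, $\mathbb P_{x_0}(A)=0$. Finitely many steps visit only finitely many vertices, so deleting them does not affect $A$. Deleting the steps before the first visit to $x$ and using the strong Markov property,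
$$0=\mathbb P_{x_0}(A)\ge\mathbb P_{x_0}(\text{hit }x)\,\mathbb P_x(A).$$
The first factor is positive because $M_\omega$ is connected. So $\mathbb P_x(A)=0$.

**Step 2: existence.** We exhibit an unvisited ray. By Step 1, for the walk from $x$ there is a.s. an $N$ with $x\in V(D_N)$ such that no $l_n$, $n\ge N$, is visited. For $n\ge N$ the interior vertices of the path from $l_n$ to $l_{n+1}$ lie in $W_{n+1}$, hence outside $D_n\ni x$. So the walk does not start in this interior, and it can enter it only through $l_n$ or $l_{n+1}$; the interior is therefore not visited. Hence the ray through $l_N,l_{N+1},l_{N+2},\dots$ along the lower spine lies in the complement of the trace, and its component is infinite.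

**Step 3: uniqueness.** We show that all infinite components share a vertex. Let $n\ge N$. The walk starts in the finite set $V(D_n)$ and leaves it by transience. By (4) it can leave only from $u_n$ or $l_n$, and $l_n$ is not visited, so $u_n$ is visited. Let $Q$ be an infinite component of the complement, and let $n\ge N$ be large enough that $Q\cap V(D_n)\ne\emptyset$. As $Q$ is infinite and connected, it contains a path from $V(D_n)$ to its complement. By (4) this path passes through $u_n$ or $l_n$, and $u_n\notin Q$, so $l_n\in Q$. Thus every infinite component contains $l_n$ for all large $n$, and there is only one. $\square$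

## Geometric bundles: proof of Theorem 1

Take $c_k=2^k$, $\ell_k=1$, $s=1$. Then (3) holds, since $\sum_k3^{-k}(2^k+1)$ and $\sum_k2^{-k}$ converge. Moreover
$$\varepsilon_n=3^{-n}\sum_{k<n}\Big(\frac32\Big)^k+\sum_{k\ge n}2^{-k}\le2\cdot2^{-n}+2\cdot2^{-n}=4\cdot2^{-n},$$
where we used $\sum_{k<n}(3/2)^k=2\big((3/2)^n-1\big)$. So $\sum_n\varepsilon_n/\ell_{n-1}<\infty$. By the construction and Propositions 4 and 5, $(M,\rho)$ is an infinite, simply connected, unimodular map with all faces finite, $\mathbb E[\deg\rho]=\frac92$ and $\mathbb E[\kappa(\rho)]=0$. By Proposition 8, applied given $(M,\rho)$, a.s. the complement of the trace has an infinite component. $\blacksquare$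

Hence the answer to the question is no.

## Nearly linear bundles: proof of Theorem 2

To make large degrees rare, $c_k$ must grow slowly. The condition $\sum_k1/c_k<\infty$ allows growth only slightly faster than linear. Then $\varepsilon_n$ may decay slowly, so summability is supplied by long lower paths.

**Step 1: a reduction.** We may assume $\psi(t)\le(1+\log t)^2$. Replace $\psi$ by $\tilde\psi(t)=\min(\psi(t),(1+\log t)^2)$. It is nondecreasing with values in $[1,\infty)$, and
$$\sum_j\frac1{j\tilde\psi(j)}\le\sum_j\frac1{j\psi(j)}+\sum_j\frac1{j(1+\log j)^2}<\infty .$$
Since $t/\tilde\psi(t)\ge t/\psi(t)$, the tail bound for $\tilde\psi$ implies the one for $\psi$.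

**Step 2: parameters; parts 1 and 3.** We choose parameters and apply the previous sections. Take
$$s=2,\qquad\ell_k=2^k,\qquad c_k=\lceil(k+1)\psi(k+1)\rceil .$$
Both sequences are nondecreasing. By Step 1, $c_k$ is at most $(k+1)(1+\log(k+1))^2+1$, so $\sum_k3^{-k}(c_k+2^k)<\infty$. Also $\sum_k1/c_k\le\sum_{j\ge1}\frac1{j\psi(j)}<\infty$. So (3) holds. By the construction and Propositions 4 and 5 the map is infinite, simply connected, unimodular and parabolic with finite expected degree and finite faces, and it is the local limit of the $D_n$ with uniform root. Since $s=2$, $M$ and all $D_n$ are simple. This is part 1. Further,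
$$\sum_{n\ge1}\frac{\varepsilon_n}{\ell_{n-1}}\le2\sum_k\frac1{c_k}\cdot\sum_{n\ge1}2^{-(n-1)}<\infty ,$$
so Proposition 8 applies; as there are countably many starting vertices, this gives part 3.

**Step 3: the degree tail.** We identify which vertices have degree at least $t$ and how rare they are. Let $t>\max(4,4c_0)$; note $4c_0\ge c_0+1=\deg x_0$. The degrees of $x_0$, of the $l_k$, and of the path vertices are then all less than $t$. So $\deg\rho\ge t$ forces $\rho=u_k$ for some $k\ge1$ with $t\le3c_{k-1}+c_k\le4c_k$. Put $q=\min\{k:4c_k\ge t\}$, which exists since $c_k\to\infty$, and satisfies $q\ge1$ since $t>4c_0$. As $\mathbb P(\rho=u_k)=\frac{3^{-k}w_k}{Z}\cdot\frac1{w_k}=3^{-k}/Z\le3^{-k}$ (recall $Z\ge w_0=1$),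
$$\mathbb P(\deg\rho\ge t)\le\sum_{k\ge q}3^{-k}=\tfrac32\,3^{-q}.$$

**Step 4: $q$ in terms of $t$.** We bound $q$ from below. By definition of $q$,
$$t\le4c_q\le4\big((q+1)\psi(q+1)+1\big)\le8(q+1)\psi(q+1)\le16\,q\,\psi(q+1).$$
If $q+1\le t$, then $\psi(q+1)\le\psi(t)$, so $q\ge t/(16\psi(t))$. If $q+1>t$, then $q>t-1\ge t/16\ge t/(16\psi(t))$, using $t>4$ and $\psi\ge1$. In both cases
$$\mathbb P(\deg\rho\ge t)\le\tfrac32\,3^{-t/(16\psi(t))}\qquad\text{for }t>t_0=\max(4,4c_0).$$
So $c=\frac{\log3}{16}$ works for these $t$. For $1\le t\le t_0$ we have $ct/\psi(t)\le ct_0$, so the bound holds trivially once $C\ge e^{ct_0}$. Taking $C=\max(\frac32,e^{ct_0})$ proves the tail bound in part 2.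

**Step 5: moments.** We read off the consequences. After the reduction in Step 1 the tail is at most $C\exp(-ct/(1+\log t)^2)$ for every $\psi$, so all polynomial moments are finite. With $\psi(t)=(1+\log t)^2$, for $\alpha<1$,
$$\mathbb E[\exp(\deg(\rho)^\alpha)]\le\sum_{d\ge1}e^{d^\alpha}\,\mathbb P(\deg\rho\ge d)\le C\sum_{d\ge1}\exp\Big(d^\alpha-\frac{cd}{(1+\log d)^2}\Big)<\infty,$$
because $d^\alpha$ is negligible compared with $d/(1+\log d)^2$. $\blacksquare$
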